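\title{Finitely generated standard elementary extensions of free lattices}

\begin{abstract}
Let $\mathbf F_n$ be the free lattice on $n$ generators, $3\le n<\omega$. Every elementary extension $\mathbf K$ of $\mathbf F_n$ has a canonical homomorphism $h_{\mathbf K}$ to the profinite-bounded completion $\mathbf H_n$ of $\mathbf F_n$, and $\mathbf K$ is called standard if $h_{\mathbf K}$ takes its values in $\mathbf F_n$. We prove that $\mathbf F_n$ has no proper finitely generated standard elementary extension. More precisely, if $\mathbf K$ is finitely generated, then $h_{\mathbf K}$ sends every element of $\mathbf K\setminus\mathbf F_n$ outside $\mathbf F_n$. We characterize the elementary extensions with this property, and we show that it can fail without finite generation.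
\end{abstract}

\section{Introduction}\label{sec:intro}

Fix $3\le n<\omega$, and let $\mathbf F_n$ be the free lattice on generators $x_1,\dots,x_n$. We work in the language $\{\vee,\wedge\}$, without constants, and $u\le v$ abbreviates $u\vee v=v$. A lattice $\mathbf K$ containing $\mathbf F_n$ as a sublattice is an \emph{elementary extension}, written $\mathbf F_n\preceq\mathbf K$, if every first-order sentence with parameters from $\mathbf F_n$ has the same truth value in $\mathbf F_n$ and in $\mathbf K$. It is \emph{proper}, written $\mathbf F_n\prec\mathbf K$, if moreover $\mathbf K\ne\mathbf F_n$.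

To locate the new elements of $\mathbf K$ relative to $\mathbf F_n$, one can use those finite quotients of $\mathbf F_n$ that are definable, because a definable map onto a finite structure extends to every elementary extension. For the ring $\mathbb Z$, the residue modulo $m$ is definable, so an elementary extension of $\mathbb Z$ maps to every $\mathbb Z/m\mathbb Z$ and hence to the profinite completion of $\mathbb Z$. For $\mathbf F_n$, the bounded homomorphisms play the role of the residue maps.

\subsection*{The problem}
A homomorphism $f$ from $\mathbf F_n$ onto a finite lattice $\mathbf L_f$ is \emph{bounded} if for every $a\in\mathbf L_f$ the set $\{u: f(u)\ge a\}$ has a least element $\beta_f(a)$ and the set $\{u:f(u)\le a\}$ has a greatest element $\alpha_f(a)$. In this paper ``bounded'' always includes ``from $\mathbf F_n$ onto a finite lattice''. Boundedness depends only on the kernel, and we fix one bounded $f$ for each kernel that occurs. We say that $g$ is \emph{finer} than $f$ if $\ker g\subseteq\ker f$; then $f=r\circ g$ for a unique homomorphism $r\colon\mathbf L_g\to\mathbf L_f$. Any two bounded homomorphisms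 have a common finer one (Lemma~\ref{lem:bounded}). The \emph{profinite-bounded completion} $\mathbf H_n$ is the inverse limit of this system: its elements are the families $\xi=(\xi_f)_f$ with $\xi_f\in\mathbf L_f$ and $\xi_f=r(\xi_g)$ whenever $f=r\circ g$, and its operations and order are computed coordinatewise. By a theorem of Day, the kernels of the bounded homomorphisms have trivial intersection. Thus $u\mapsto(f(u))_f$ is an embedding, and we regard $\mathbf F_n$ as a sublattice of $\mathbf H_n$. Two further known facts give orientation, although we do not use them: $\mathbf H_n$ is isomorphic to the Dedekind--MacNeille completion of $\mathbf F_n$, and $\mathbf H_n$ is not elementarily equivalent to $\mathbf F_n$. By the second, $\mathbf F_n$ is a proper sublattice of $\mathbf H_n$.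

A bounded $f$ is definable from the finitely many parameters $\beta_f(a)$, since $f(u)$ is the largest $a$ with $\beta_f(a)\le u$. For $\mathbf F_n\preceq\mathbf K$ the same recipe,
\[
f_{\mathbf K}(k)=\max\{a\in\mathbf L_f:\beta_f(a)\le k\},
\]
defines a homomorphism $f_{\mathbf K}\colon\mathbf K\to\mathbf L_f$ extending $f$, and these maps combine to the \emph{canonical homomorphism}
\[
h_{\mathbf K}\colon\mathbf K\to\mathbf H_n,\qquad h_{\mathbf K}(k)=(f_{\mathbf K}(k))_f,
\]
which is the identity on $\mathbf F_n$ (Lemma~\ref{lem:canonical}). The element $h_{\mathbf K}(k)$ records everything that the bounded finite quotients see of $k$.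

\begin{definition}
An elementary extension $\mathbf K$ of $\mathbf F_n$ is \emph{standard} if $h_{\mathbf K}(\mathbf K)\subseteq\mathbf F_n$.
\end{definition}

Since $h_{\mathbf K}(p)=p$ for $p\in\mathbf F_n$, this says that every element of $\mathbf K$ is congruent modulo $\ker h_{\mathbf K}$ to an element of $\mathbf F_n$: no bounded quotient can tell $k$ from the element $h_{\mathbf K}(k)$ of $\mathbf F_n$. The problem below comes from Nation and Paolini \cite{NP}.

\medskip
\noindent\textbf{Conjecture.} \emph{There is no finitely generated standard proper elementary extension of $\mathbf F_n$.}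
\medskip

For $n\le 2$ the free lattice has at most four elements and has no proper elementary extension at all, so $n=3$ is the first case of interest. For $n\ge3$ the answer is not evident. Compactness produces elementary extensions with new elements $k$ such that $h_{\mathbf K}(k)\in\mathbf F_n$ (Proposition~\ref{prop:D}). The sublattice generated by $\mathbf F_n$ and one such $k$ is finitely generated, is mapped into $\mathbf F_n$ by $h_{\mathbf K}$, and satisfies every universal sentence with parameters that holds in $\mathbf F_n$ (Remark~\ref{rem:universal}). What it may lack is witnesses for existential quantifiers, and the question is whether they can all be supplied by finitely many generators without leaving the preimage of $\mathbf F_n$. The conjecture guesses that they cannot, and we prove it.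

\subsection*{Results}
A \emph{retraction} of $\mathbf K$ onto its sublattice $\mathbf F_n$ is a homomorphism $\mathbf K\to\mathbf F_n$ that is the identity on $\mathbf F_n$, and $\mathbf F_n$ is a \emph{retract} of $\mathbf K$ if a retraction exists. Standardness can be expressed without $\mathbf H_n$.

\begin{proposition}\label{prop:E}
If $\mathbf F_n\preceq\mathbf K$, then $h_{\mathbf K}$ is the only homomorphism $\mathbf K\to\mathbf H_n$ that is the identity on $\mathbf F_n$. Hence $\mathbf K$ is standard if and only if $\mathbf F_n$ is a retract of $\mathbf K$.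
\end{proposition}

An \emph{$\forall\exists$-sentence} is a sentence of the form $\forall\bar y\,\exists\bar z\,\psi$ with $\psi$ quantifier-free. We call $\mathbf K$ an \emph{$\forall\exists$-extension} of $\mathbf F_n$ if $\mathbf F_n$ is a sublattice of $\mathbf K$ and $\mathbf K$ satisfies all $\forall\exists$-sentences with parameters from $\mathbf F_n$ that are true in $\mathbf F_n$. Every elementary extension is an $\forall\exists$-extension.

\begin{theorem}\label{thm:A}
Let $\mathbf F_n\preceq\mathbf K$ with $\mathbf K$ finitely generated and standard. Then $\mathbf K=\mathbf F_n$. More generally, if $\mathbf K$ is a finitely generated $\forall\exists$-extension of $\mathbf F_n$ and some homomorphism $h\colon\mathbf K\to\mathbf F_n$ is the identity on $\mathbf F_n$, then $\mathbf K=\mathbf F_n$.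
\end{theorem}

The first sentence is the conjecture. Without standardness, the same method shows that a finitely generated elementary extension has no new element whose image lies in $\mathbf F_n$.

\begin{theorem}\label{thm:B}
Let $\mathbf F_n\preceq\mathbf K$ with $\mathbf K$ finitely generated. For all $p\in\mathbf F_n$ and $k\in\mathbf K$,
\[
p\le h_{\mathbf K}(k)\iff p\le k,\qquad p\ge h_{\mathbf K}(k)\iff p\ge k .
\]
Hence $h_{\mathbf K}^{-1}(\mathbf F_n)=\mathbf F_n$: every element of $\mathbf K\setminus\mathbf F_n$ is sent outside $\mathbf F_n$.
\end{theorem}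

The next theorem isolates the consequence of finite generation that is needed.

\begin{theorem}\label{thm:C}
Let $\mathbf F_n\preceq\mathbf K$ be arbitrary and let $h=h_{\mathbf K}$. The following are equivalent.
\begin{enumerate}
\item[(1)] For each $p\in\mathbf F_n$, the set $\{k\in\mathbf K:h(k)\ge p\}$ has a least element and the set $\{k\in\mathbf K:h(k)\le p\}$ has a greatest element.
\item[(2)] For all $p\in\mathbf F_n$ and $k\in\mathbf K$: $p\le h(k)\Leftrightarrow p\le k$, and $p\ge h(k)\Leftrightarrow p\ge k$.
\item[(3)] $h^{-1}(\mathbf F_n)=\mathbf F_n$.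
\end{enumerate}
In particular, a standard $\mathbf K$ equals $\mathbf F_n$ if and only if \textup{(1)} holds.
\end{theorem}

\begin{proposition}\label{prop:D}
Let $m=(x_1\vee x_2)\wedge(x_1\vee x_3)\wedge(x_2\vee x_3)$. There is a countable $\mathbf K\succ\mathbf F_n$ containing an element $k<m$ with $h_{\mathbf K}(k)=m$.
\end{proposition}

So finite generation cannot be dropped from Theorem~\ref{thm:B}, and conditions (1)--(3) of Theorem~\ref{thm:C} can fail. We do not settle whether there are proper standard elementary extensions of $\mathbf F_n$ that are not finitely generated.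

\subsection*{The method}
For $p\in\mathbf F_n$ we study the least $k\in\mathbf K$ with $h(k)\ge p$. Finite generation shows that this least element $b_p$ exists. Minimality then forces $b_p$ to inherit from $p$ a strong restriction on the joins that lie above it. This restriction is a formula with finitely many solutions in $\mathbf F_n$, so it has no new solutions in $\mathbf K$. Hence $b_p\in\mathbf F_n$, and $b_p=h(b_p)=p$. Section~\ref{sec:small} carries this out by hand for two elements $p$, and Section~\ref{sec:general} does it in general and proves Theorem~\ref{thm:A}. Section~\ref{sec:H} shows that $\mathbf H_n$ has enough of the order theory of $\mathbf F_n$ to serve as target, which gives Theorems~\ref{thm:B} and~\ref{thm:C}. Section~\ref{sec:close} proves Proposition~\ref{prop:D}.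

\section{Free lattices and their bounded quotients}\label{sec:prelim}

\subsection*{Order in the free lattice}
An element $v$ of a lattice is \emph{join prime} if $v\le c\vee d$ implies $v\le c$ or $v\le d$; \emph{meet prime} is the dual notion. We use the following facts about $\mathbf F_n$, due to Whitman and J\'onsson; see \cite[Ch.~I]{FJN}.
\begin{enumerate}
\item[(G)] The generators are join prime, meet prime and pairwise incomparable.
\item[(W)] If $a\wedge b\le c\vee d$, then $a\le c\vee d$, or $b\le c\vee d$, or $a\wedge b\le c$, or $a\wedge b\le d$.
\item[(SD)] If $w\wedge a=w\wedge b=u$, then $w\wedge(a\vee b)=u$.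
\end{enumerate}
Whitman's condition (W) is self-dual. Meet semidistributivity (SD) is needed only in Section~\ref{sec:close}. The order dual of $\mathbf F_n$ is again free on $x_1,\dots,x_n$, and dualizing a bounded homomorphism gives a bounded homomorphism with $\alpha$ and $\beta$ exchanged.

We repeatedly use the following principle: a subset of a lattice that contains a generating set and is closed under $\vee$ and $\wedge$ is the whole lattice.

\begin{lemma}\label{lem:meets}
In $\mathbf F_n$, the meet of a nonempty set of generators is join prime, and the join of a nonempty set of generators is meet prime.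
\end{lemma}

\begin{proof}
We prove the first statement by induction on the number of generators; the second is dual. One generator is covered by (G). Let $v=w\wedge x_i\le c\vee d$ with $w$ a meet of fewer generators. By (W), $v\le c$, or $v\le d$, or one of the join prime elements $w,x_i$ is below $c\vee d$. In the last case that element is below $c$ or below $d$, and so is $v$.
\end{proof}

\subsection*{Bounded homomorphisms}

\begin{lemma}\label{lem:bounded}
Let $f$ and $f'$ be bounded, $a,a_1,a_2\in\mathbf L_f$ and $u\in\mathbf F_n$.
\begin{enumerate}
\item[(a)] $f(u)\ge a\iff u\ge\beta_f(a)$, and $f(u)\le a\iff u\le\alpha_f(a)$.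
\item[(b)] $f(\beta_f(a))=a=f(\alpha_f(a))$.
\item[(c)] $\beta_f(a_1\vee a_2)=\beta_f(a_1)\vee\beta_f(a_2)$.
\item[(d)] There is a bounded $g$ that is finer than both $f$ and $f'$.
\end{enumerate}
\end{lemma}

\begin{proof}
In (a) and (b) we treat $\beta_f$; the statements for $\alpha_f$ are dual.

(a) If $f(u)\ge a$, then $u\ge\beta_f(a)$ by minimality. If $u\ge\beta_f(a)$, then $f(u)\ge f(\beta_f(a))\ge a$.

(b) Since $f$ is onto, $a=f(v)$ for some $v$. Then $\beta_f(a)\le v$, so $a\le f(\beta_f(a))\le f(v)=a$.

(c) By (a), $u\ge\beta_f(a_1\vee a_2)$ iff $f(u)\ge a_1$ and $f(u)\ge a_2$ iff $u\ge\beta_f(a_1)\vee\beta_f(a_2)$.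

(d) Let $g(u)=(f(u),f'(u))$, regarded as a map onto its image in $\mathbf L_f\times\mathbf L_{f'}$. By (a), $g(u)\ge(a,a')$ iff $u\ge\beta_f(a)\vee\beta_{f'}(a')$, and $g(u)\le(a,a')$ iff $u\le\alpha_f(a)\wedge\alpha_{f'}(a')$. So $g$ is bounded, and $\ker g=\ker f\cap\ker f'$.
\end{proof}

\begin{example}\label{ex:two}
Let $f\colon\mathbf F_n\to\{0,1\}$ send $x_1$ to $1$ and the other generators to $0$, and let $s=x_2\vee\dots\vee x_n$. Since $x_1$ is join prime, the map that sends $u$ to $1$ exactly when $u\ge x_1$ is a homomorphism. Since $s$ is meet prime, so is the map that sends $u$ to $0$ exactly when $u\le s$. Both agree with $f$ on the generators, by (G), and hence equal $f$. So $f$ is bounded, with $\beta_f(1)=x_1$, $\alpha_f(0)=s$, $\beta_f(0)=\bigwedge_i x_i$ and $\alpha_f(1)=\bigvee_i x_i$.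
\end{example}

\subsection*{The canonical homomorphism}

\begin{lemma}\label{lem:canonical}
Let $\mathbf F_n\preceq\mathbf K$, let $f$ be bounded, and let $k\in\mathbf K$.
\begin{enumerate}
\item[(a)] The map $f_{\mathbf K}$ is a well-defined homomorphism extending $f$, and $a\le f_{\mathbf K}(k)\iff\beta_f(a)\le k$ for all $a\in\mathbf L_f$.
\item[(b)] If $a=f_{\mathbf K}(k)$, then $\beta_f(a)\le k\le\alpha_f(a)$.
\item[(c)] If $f=r\circ g$ with $g$ bounded, then $f_{\mathbf K}=r\circ g_{\mathbf K}$.
\end{enumerate}
Consequently $h_{\mathbf K}$ is a homomorphism $\mathbf K\to\mathbf H_n$ that is the identity on $\mathbf F_n$.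
\end{lemma}

\begin{proof}
For $a\in\mathbf L_f$ let $\theta_{f,a}(u)$ be the conjunction of the formulas $\beta_f(a')\le u$ for $a'\le a$ and $\beta_f(a')\not\le u$ for $a'\not\le a$. It says that $\{a':\beta_f(a')\le u\}$ is the principal ideal generated by $a$, so no $u$ in any lattice satisfies $\theta_{f,a}$ for two values of $a$. By Lemma~\ref{lem:bounded}(a), $\theta_{f,a}(u)$ holds in $\mathbf F_n$ iff $f(u)=a$. Therefore $\mathbf F_n$, and with it $\mathbf K$, satisfies the following sentences, for all $a,a_1,a_2\in\mathbf L_f$ and $b\in\mathbf L_g$: every $u$ satisfies $\theta_{f,a'}$ for one of the finitely many $a'$; for all $u,v$, $\theta_{f,a_1}(u)$ and $\theta_{f,a_2}(v)$ imply $\theta_{f,a_1\vee a_2}(u\vee v)$ and $\theta_{f,a_1\wedge a_2}(u\wedge v)$; for all $u$, $\theta_{f,a}(u)$ implies $u\le\alpha_f(a)$; and for all $u$, $\theta_{g,b}(u)$ implies $\theta_{f,r(b)}(u)$. The first sentence shows that $f_{\mathbf K}(k)$ exists, is the unique $a$ with $\theta_{f,a}(k)$, and satisfies the equivalence in (a). The second shows that $f_{\mathbf K}$ is a homomorphism. It extends $f$ because $\theta_{f,a}$ is quantifier-free.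 The third sentence and (a) give (b), and the fourth gives (c). By (c), $h_{\mathbf K}(k)$ is a compatible family, and $h_{\mathbf K}(u)=(f(u))_f=u$ for $u\in\mathbf F_n$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:E}]
Let $\gamma\colon\mathbf K\to\mathbf H_n$ be a homomorphism that is the identity on $\mathbf F_n$. Let $k\in\mathbf K$, let $f$ be bounded, and put $a=f_{\mathbf K}(k)$. Applying $\gamma$ to the inequalities in Lemma~\ref{lem:canonical}(b) gives $\beta_f(a)\le\gamma(k)\le\alpha_f(a)$ in $\mathbf H_n$. The $f$-coordinates of both bounds equal $a$ by Lemma~\ref{lem:bounded}(b), so the $f$-coordinate of $\gamma(k)$ is $a$. Thus $\gamma=h_{\mathbf K}$. If $\mathbf K$ is standard, then $h_{\mathbf K}$ is a retraction. Conversely, a retraction $\mathbf K\to\mathbf F_n\subseteq\mathbf H_n$ equals $h_{\mathbf K}$ by uniqueness, so $h_{\mathbf K}(\mathbf K)\subseteq\mathbf F_n$.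
\end{proof}

\begin{remark}\label{rem:free}
The implication $p\le h_{\mathbf K}(k)\Rightarrow p\le k$ holds in every elementary extension when $p=\beta_f(a)$ for some bounded $f$: comparing $f$-coordinates gives $a=f(p)\le f_{\mathbf K}(k)$, and Lemma~\ref{lem:canonical}(a) gives $p\le k$. By Example~\ref{ex:two} this covers the generators. The content of Theorem~\ref{thm:B} lies in the elements $p$ that are not of the form $\beta_f(a)$.
\end{remark}

\section{Least preimages in two small cases}\label{sec:small}

The notation of this paragraph is kept through Section~\ref{sec:general}. Let $\mathbf K$ and $\mathbf M$ be lattices that contain $\mathbf F_n$ as a sublattice, and let $h\colon\mathbf K\to\mathbf M$ be a homomorphism that is the identity on $\mathbf F_n$. For $p\in\mathbf F_n$, the set $U_p=\{k\in\mathbf K:h(k)\ge p\}$ is a filter of $\mathbf K$ that contains $p$. We write $b_p$ for its least element, when there is one. In that case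
\begin{equation}\label{eq:bp}
b_p\le p\qquad\text{and}\qquad h(b_p)=p,
\end{equation}
because $p\in U_p$ and $p\le h(b_p)\le h(p)=p$. The aim is to show that $b_p$ exists and equals $p$, which means that $p\le h(k)\Leftrightarrow p\le k$ for all $k\in\mathbf K$. By \eqref{eq:bp}, it is enough to show that $b_p$ exists and lies in $\mathbf F_n$, for then $b_p=h(b_p)=p$.

In this section, $\mathbf M=\mathbf F_n$ and $\mathbf K$ is an elementary extension of $\mathbf F_n$ generated by a finite set $G$.

\subsection*{A generator}
Let $p=x_1$. The natural candidate for the least element of $U_p$ is the meet of everything we know to be in it, and finiteness of $G$ makes this meet available: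
\[
b=x_1\wedge\bigwedge\{g\in G:h(g)\ge x_1\}\in U_p .
\]
Let $T=\{k\in\mathbf K:k\in U_p\Rightarrow k\ge b\}$. It contains $G$. It is closed under $\wedge$, since $c\wedge d\in U_p$ puts both $c$ and $d$ in $U_p$. It is closed under $\vee$, since $x_1\le h(c)\vee h(d)$ puts $c$ or $d$ in $U_p$ by (G). So $T=\mathbf K$ and $b=b_{x_1}$.

Now $b$ is join prime in $\mathbf K$. Indeed, if $b\le c\vee d$, then $x_1\le h(c)\vee h(d)$, so $c$ or $d$ is in $U_p$ and lies above $b$. On the other hand, a join prime $v\le x_1$ of $\mathbf F_n$ must be the meet $e$ of the generators above it: the set of $u$ with $v\le u\Rightarrow e\le u$ contains the generators, is closed under $\wedge$, and is closed under $\vee$ because $v$ is join prime; taking $u=v$ gives $e\le v$. So $\mathbf F_n$ satisfies the sentence ``every join prime element below $x_1$ is one of the $2^{n-1}$ meets of sets of generators containing $x_1$''. The sentence transfers to $\mathbf K$ and gives $b\in\mathbf F_n$. Hence $b_{x_1}=x_1$, and by symmetry $b_{x_i}=x_i$ for all $i$.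

\subsection*{An element that is not join prime}
Let $p=x_1\wedge(x_2\vee x_3)$. This element is not of the form $\beta_f(a)$, and the conclusion $b_p=p$ fails for $h_{\mathbf K}$ in some elementary extensions (Remark~\ref{rem:p}), so here finite generation has to do real work. We have $p\le x_2\vee x_3$, but $p\not\le x_2$ and $p\not\le x_3$ by (G). So $p$ is not join prime. However, the cover $\{x_2,x_3\}$ is the only obstruction: for $c,d\in\mathbf F_n$,
\begin{equation}\label{eq:small}
p\le c\vee d\ \Longrightarrow\ p\le c,\ \text{ or } p\le d,\ \text{ or each of } x_2,x_3\text{ is below }c\text{ or below }d.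
\end{equation}
Indeed, by (W) we have $p\le c$, or $p\le d$, or $x_1\le c\vee d$, or $x_2\vee x_3\le c\vee d$. In the third case $p\le x_1$ is below $c$ or $d$, and in the fourth case we use that $x_2$ and $x_3$ are join prime.

The candidate for $b_p$ must now also lie below $b_{x_2}\vee b_{x_3}$, which belongs to $U_p$ by \eqref{eq:bp}. Put
\[
b=p\wedge\bigwedge\{g\in G:h(g)\ge p\}\wedge(b_{x_2}\vee b_{x_3}),
\]
and define $T$ as before. The only new point is closure under $\vee$. Let $c,d\in T$ with $p\le h(c)\vee h(d)$, and suppose that neither $c$ nor $d$ is in $U_p$. By \eqref{eq:small}, each of $x_2,x_3$ is below $h(c)$ or $h(d)$, so each of $b_{x_2},b_{x_3}$ is below $c$ or $d$, and $b\le b_{x_2}\vee b_{x_3}\le c\vee d$. Hence $b=b_p$.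

Let $\varphi(y)$ say that $y\le p$ and that \eqref{eq:small} holds for all $c,d$ with $y$ in place of $p$. Then $b$ satisfies $\varphi$ in $\mathbf K$. For let $b\le c\vee d$, so that $p\le h(c)\vee h(d)$. If $p\le h(c)$, then $b\le c$, and likewise for $d$. Otherwise each of $x_2,x_3$ is below $h(c)$ or $h(d)$, and hence below $c$ or $d$, \emph{because we already know that $b_{x_i}=x_i$}. In $\mathbf F_n$, a solution $v$ of $\varphi$ equals $e=p\wedge\bigwedge\{x_i:v\le x_i\}$: the argument for join primes goes through, and in the new case $e\le p\le x_2\vee x_3\le c\vee d$. So $\varphi$ has finitely many solutions in $\mathbf F_n$, no others in $\mathbf K$, and $b_p=p$.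

For $n=3$ the solutions of $\varphi$ are exactly $p$, $x_1\wedge x_2$, $x_1\wedge x_3$ and $x_1\wedge x_2\wedge x_3$: these are the possible values of $e$, the first is a solution by \eqref{eq:small}, and the others are join prime by Lemma~\ref{lem:meets}. Thus $\varphi$ does not define $p$. It only confines $b_p$ to a finite subset of $\mathbf F_n$, and the equation $h(b_p)=p$ selects the right element.

\section{The general argument}\label{sec:general}

Three things must be generalized: the list \eqref{eq:small} of obstructions to join primeness, the finiteness of the solution set, and the two properties of $b_p$.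

\subsection*{Finitely many covers suffice}
The implication \eqref{eq:small} was applied to elements $h(c),h(d)$ of the target lattice. To allow the target $\mathbf H_n$ later, we isolate what was used: (G) and (W), with the left-hand side in $\mathbf F_n$ and the right-hand side in the target.

\begin{definition}\label{def:whitman}
A lattice $\mathbf M$ containing $\mathbf F_n$ as a sublattice is \emph{Whitman over $\mathbf F_n$} if the following hold for all $i$, all $p_1,p_2\in\mathbf F_n$ and all $c,d\in\mathbf M$.
\begin{enumerate}
\item[(W1)] If $x_i\le c\vee d$, then $x_i\le c$ or $x_i\le d$.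
\item[(W2)] If $p=p_1\wedge p_2\le c\vee d$, then $p\le c$, or $p\le d$, or $p_1\le c\vee d$, or $p_2\le c\vee d$.
\item[(W1$^d$)] If $x_i\ge c\wedge d$, then $x_i\ge c$ or $x_i\ge d$.
\item[(W2$^d$)] If $p=p_1\vee p_2\ge c\wedge d$, then $p\ge c$, or $p\ge d$, or $p_1\ge c\wedge d$, or $p_2\ge c\wedge d$.
\end{enumerate}
\end{definition}

By (G) and (W), $\mathbf F_n$ is Whitman over itself. \emph{For the rest of this section $\mathbf M$ is Whitman over $\mathbf F_n$.} Hypotheses on $\mathbf K$ are stated in each lemma.

A \emph{term} is built from $x_1,\dots,x_n$ with the binary operations $\vee$ and $\wedge$, and every element of $\mathbf F_n$ is the value of some term. For a term $t$ with value $p$, let $P_t\subseteq\mathbf F_n$ be the finite set of values of the proper subterms of $t$. So $P_{x_i}=\emptyset$, and if $t$ is $t_1\vee t_2$ or $t_1\wedge t_2$ and $t_i$ has value $p_i$, then $P_t=\{p_1,p_2\}\cup P_{t_1}\cup P_{t_2}$. Let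
\[
\mathcal B_t=\Bigl\{B\subseteq P_t: B\ne\emptyset\text{ and }p\le\bigvee B\Bigr\}.
\]
This collection plays the role of the single cover $\{x_2,x_3\}$ in Section~\ref{sec:small}. It is usually larger than necessary, which does no harm: what matters is that it is finite and that its members consist of values of shorter terms. We say that $B$ \emph{refines} $\{c,d\}$ if every $q\in B$ satisfies $q\le c$ or $q\le d$; then $\bigvee B\le c\vee d$.

\begin{lemma}\label{lem:covers}
Let $t$ be a term with value $p$, and let $c,d\in\mathbf M$ with $p\le c\vee d$. Then $p\le c$, or $p\le d$, or some $B\in\mathcal B_t$ refines $\{c,d\}$.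
\end{lemma}

\begin{proof}
We use induction on $t$. If $t$ is a generator, this is (W1). Let $t$ be $t_1\vee t_2$ or $t_1\wedge t_2$, where $t_i$ has value $p_i$. For each $i$ with $p_i\le c\vee d$ there is a nonempty $B_i\subseteq P_t$ that refines $\{c,d\}$ and has $p_i\le\bigvee B_i$: take $B_i=\{p_i\}$ if $p_i\le c$ or $p_i\le d$, and otherwise take $B_i\in\mathcal B_{t_i}$ from the induction hypothesis.

If $t=t_1\vee t_2$, then $p_1,p_2\le c\vee d$. The set $B=B_1\cup B_2$ refines $\{c,d\}$ and $p=p_1\vee p_2\le\bigvee B$, so $B\in\mathcal B_t$.

If $t=t_1\wedge t_2$, then (W2) gives $p\le c$, or $p\le d$, or $p_i\le c\vee d$ for some $i$. In the last case $p\le p_i\le\bigvee B_i$, so $B_i\in\mathcal B_t$.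
\end{proof}

\subsection*{A formula with finitely many solutions}
For a term $t$ with value $p$, let $\varphi_t(y)$ be the formula
\[
y\le p\ \text{ and }\ \forall c\,\forall d\,\bigl[\,y\le c\vee d\to\bigl(y\le c\ \text{ or }\ y\le d\ \text{ or some }B\in\mathcal B_t\text{ refines }\{c,d\}\bigr)\bigr].
\]
The last clause abbreviates the finite disjunction over $B\in\mathcal B_t$ of the finite conjunctions over $q\in B$ of ``$q\le c$ or $q\le d$''; it is omitted if $\mathcal B_t=\emptyset$. So $\varphi_t$ is a universal formula with parameters $p$ and the elements of $P_t$. It says that $y\le p$ and that $y$ is join prime apart from the covers that $p$ already has. Let $A_t$ be the set of solutions of $\varphi_t$ in $\mathbf F_n$. By Lemma~\ref{lem:covers} for $\mathbf M=\mathbf F_n$, we have $p\in A_t$.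

\begin{lemma}\label{lem:finite}
The set $A_t$ has at most $2^n$ elements.
\end{lemma}

\begin{proof}
Let $v\in A_t$ and $e=p\wedge\bigwedge\{x_i:v\le x_i\}$, so that $v\le e$. Let $S=\{u\in\mathbf F_n:v\le u\Rightarrow e\le u\}$. The generators are in $S$ by the definition of $e$. If $c,d\in S$ and $v\le c\wedge d$, then $e\le c$ and $e\le d$, so $c\wedge d\in S$. Let $c,d\in S$ and $v\le c\vee d$. If $v\le c$ or $v\le d$, then $e\le c$ or $e\le d$. Otherwise $\varphi_t(v)$ provides $B\in\mathcal B_t$ refining $\{c,d\}$, and $e\le p\le\bigvee B\le c\vee d$. So $c\vee d\in S$, and $S=\mathbf F_n$. From $v\in S$ we get $e\le v$, hence $v=e$. Thus $v$ is determined by the set $\{i:v\le x_i\}$.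
\end{proof}

This lemma rests on the finiteness of $n$: an element of $A_t$ is pinned down by its position relative to the generators of $\mathbf F_n$, and there are finitely many possible positions.

\subsection*{Existence and value of the least preimage}
The next lemma is the only place where finite generation of $\mathbf K$ is used, and it needs no first-order hypothesis.

\begin{lemma}\label{lem:exists}
If $\mathbf K$ is finitely generated, then $b_p$ exists for every $p\in\mathbf F_n$.
\end{lemma}

\begin{proof}
Let $G$ be a finite generating set of $\mathbf K$. We show by induction on a term $t$ that $b_p$ exists for the value $p$ of $t$. By the induction hypothesis, $b_q$ exists for all $q\in P_t$. Put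
\[
b=p\wedge\bigwedge\{g\in G:h(g)\ge p\}\wedge\bigwedge_{B\in\mathcal B_t}\ \bigvee_{q\in B}b_q .
\]
This is a finite meet, and the factor $p$ makes it nonempty. Each factor lies in $U_p$: for the last ones, \eqref{eq:bp} gives $h(\bigvee_{q\in B}b_q)=\bigvee B\ge p$. So $b\in U_p$.

Let $T=\{k\in\mathbf K:k\in U_p\Rightarrow k\ge b\}$. Then $G\subseteq T$. If $c,d\in T$ and $c\wedge d\in U_p$, then $c,d\in U_p$, so $c\wedge d\ge b$. Let $c,d\in T$ and $c\vee d\in U_p$, that is, $p\le h(c)\vee h(d)$ in $\mathbf M$. Apply Lemma~\ref{lem:covers} to $h(c)$ and $h(d)$. If $p\le h(c)$, then $b\le c\le c\vee d$, and likewise if $p\le h(d)$. Otherwise some $B\in\mathcal B_t$ refines $\{h(c),h(d)\}$. For each $q\in B$ we have $c\in U_q$ or $d\in U_q$, so $b_q\le c$ or $b_q\le d$. Hence $b\le\bigvee_{q\in B}b_q\le c\vee d$. Thus $T$ is closed under $\wedge$ and $\vee$, so $T=\mathbf K$ and $b$ is the least element of $U_p$.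
\end{proof}

The element $b_p$ is built from generators of $\mathbf K$ and has no visible reason to lie in $\mathbf F_n$. The next lemma supplies the reason. It is the only place in this section where a sentence is transferred from $\mathbf F_n$ to $\mathbf K$.

\begin{lemma}\label{lem:value}
Let $\mathbf K$ be an $\forall\exists$-extension of $\mathbf F_n$, and suppose that $b_p$ exists for every $p\in\mathbf F_n$. Then $b_p=p$ for every $p\in\mathbf F_n$; that is, $p\le h(k)\Leftrightarrow p\le k$ for all $p\in\mathbf F_n$ and $k\in\mathbf K$.
\end{lemma}

\begin{proof}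
We show by induction on a term $t$ that $b_p=p$ for the value $p$ of $t$. By the induction hypothesis, $b_q=q$ for all $q\in P_t$. Write $b=b_p$.

We claim that $\varphi_t(b)$ holds in $\mathbf K$. By \eqref{eq:bp}, $b\le p$. Let $c,d\in\mathbf K$ with $b\le c\vee d$. Then $p=h(b)\le h(c)\vee h(d)$, and Lemma~\ref{lem:covers} leaves three cases. If $p\le h(c)$, then $b\le c$ by minimality. If $p\le h(d)$, then $b\le d$. Otherwise some $B\in\mathcal B_t$ refines $\{h(c),h(d)\}$. For $q\in B$, the inequality $q\le h(c)$ gives $q=b_q\le c$, and $q\le h(d)$ gives $q\le d$. So $B$ refines $\{c,d\}$. This proves the claim.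

By Lemma~\ref{lem:finite}, $A_t$ is finite, so
\[
\forall y\,\Bigl(\varphi_t(y)\to y\text{ equals one of the elements of }A_t\Bigr)
\]
is a first-order sentence with parameters from $\mathbf F_n$, and it is true in $\mathbf F_n$. The quantifiers $\forall c\,\forall d$ of $\varphi_t$ stand in the hypothesis of an implication, so the sentence is equivalent to one of the form $\forall y\,\exists c\,\exists d\,\psi$ with $\psi$ quantifier-free. Therefore it holds in $\mathbf K$, and $b\in A_t\subseteq\mathbf F_n$. Hence $b=h(b)=p$.
\end{proof}

The induction hypothesis is what allows the parameters of $\varphi_t$ to be taken in $\mathbf F_n$. Without it, we would only know that $\{b_q:q\in B\}$ refines $\{c,d\}$, a statement with parameters in $\mathbf K$ about which $\mathbf F_n$ says nothing.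

All hypotheses of this section are self-dual. The dual of $\mathbf F_n$ is free on the same generators, Definition~\ref{def:whitman} is self-dual, a finite generating set of $\mathbf K$ generates its dual, and exchanging $\vee$ and $\wedge$ turns $\forall\exists$-sentences into $\forall\exists$-sentences. So the duals of Lemmas~\ref{lem:exists} and~\ref{lem:value}, about the greatest element of $\{k:h(k)\le p\}$, hold as well.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $\mathbf F_n\preceq\mathbf K$ is standard, then $\mathbf K$ is an $\forall\exists$-extension and $h_{\mathbf K}$ is a homomorphism $\mathbf K\to\mathbf F_n$ that is the identity on $\mathbf F_n$. So it suffices to prove the general statement. We apply this section with $\mathbf M=\mathbf F_n$. Let $k\in\mathbf K$ and $p=h(k)$, which lies in $\mathbf F_n$. By Lemmas~\ref{lem:exists} and~\ref{lem:value}, $p\le h(k)$ gives $p\le k$. By their duals, $p\ge h(k)$ gives $p\ge k$. So $k=p\in\mathbf F_n$.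
\end{proof}

\section{The completion as target}\label{sec:H}

To drop standardness we need Section~\ref{sec:general} with $\mathbf M=\mathbf H_n$, so we must show that $\mathbf H_n$ is Whitman over $\mathbf F_n$. Elements of $\mathbf H_n$ are not values of terms, and (W) is available only in $\mathbf F_n$. The remedy is to replace an element of $\mathbf H_n$ by a larger element of $\mathbf F_n$ while preserving a given non-inequality.

\begin{lemma}\label{lem:approx}
Let $p\in\mathbf F_n$ and $\xi\in\mathbf H_n$. If $p\not\le\xi$, then there is $u\in\mathbf F_n$ with $\xi\le u$ and $p\not\le u$. If $p\not\ge\xi$, then there is $u\in\mathbf F_n$ with $\xi\ge u$ and $p\not\ge u$.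
\end{lemma}

\begin{proof}
We prove the first statement; the second is dual, with $\beta_f$ in place of $\alpha_f$. Choose $f$ with $f(p)\not\le\xi_f$ and put $u=\alpha_f(\xi_f)$. By Lemma~\ref{lem:bounded}(a), $p\not\le u$.

Let $g$ be finer than $f$, with $f=r\circ g$, and choose $v\in\mathbf F_n$ with $g(v)=\xi_g$. Then $f(v)=r(\xi_g)=\xi_f$, so $v\le\alpha_f(\xi_f)=u$ and $\xi_g=g(v)\le g(u)$. For an arbitrary bounded $f'$, choose $g$ finer than $f$ and $f'$ by Lemma~\ref{lem:bounded}(d), with $f'=r'\circ g$. Then $\xi_{f'}=r'(\xi_g)\le r'(g(u))=f'(u)$. Hence $\xi\le u$.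
\end{proof}

\begin{lemma}\label{lem:HW}
The lattice $\mathbf H_n$ is Whitman over $\mathbf F_n$.
\end{lemma}

\begin{proof}
We prove (W1) and (W2). The proofs of their duals are dual, since (G), (W) and Lemma~\ref{lem:approx} are self-dual. Let $c,d\in\mathbf H_n$.

(W1) Suppose $x_i\not\le c$ and $x_i\not\le d$. By Lemma~\ref{lem:approx} there are $s\ge c$ and $s'\ge d$ in $\mathbf F_n$ with $x_i\not\le s$ and $x_i\not\le s'$. By (G), $x_i\not\le s\vee s'$. Since $c\vee d\le s\vee s'$, we get $x_i\not\le c\vee d$.

(W2) Let $p=p_1\wedge p_2\le c\vee d$, and suppose that $p\not\le c$, $p\not\le d$, $p_1\not\le c\vee d$ and $p_2\not\le c\vee d$. Choose $s\ge c$ and $s'\ge d$ in $\mathbf F_n$ with $p\not\le s$ and $p\not\le s'$. The join $s\vee s'$ may be so large that it lies above $p_1$ or $p_2$, so we cut both elements down. Choose $z_1,z_2\ge c\vee d$ in $\mathbf F_n$ with $p_i\not\le z_i$, and put $z=z_1\wedge z_2$. Then $c\le s\wedge z$ and $d\le s'\wedge z$, so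
\[
p_1\wedge p_2\le(s\wedge z)\vee(s'\wedge z)\quad\text{in }\mathbf F_n .
\]
By (W), either $p_i\le(s\wedge z)\vee(s'\wedge z)\le z\le z_i$ for some $i$, or $p\le s\wedge z\le s$, or $p\le s'\wedge z\le s'$. Each of these contradicts a choice made above.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
By Lemmas~\ref{lem:canonical} and~\ref{lem:HW}, Section~\ref{sec:general} applies with $\mathbf M=\mathbf H_n$ and $h=h_{\mathbf K}$.

(1)$\Rightarrow$(2) is Lemma~\ref{lem:value} and its dual.

(2)$\Rightarrow$(1): by (2), the two sets are $\{k:k\ge p\}$ and $\{k:k\le p\}$, with least and greatest element $p$.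

(2)$\Rightarrow$(3): if $h(k)=p\in\mathbf F_n$, then (2) gives $p\le k\le p$, so $k\in\mathbf F_n$. The inclusion $\mathbf F_n\subseteq h^{-1}(\mathbf F_n)$ always holds.

(3)$\Rightarrow$(2): if $p\le k$, then $p=h(p)\le h(k)$. Conversely, let $p\le h(k)$. Then $h(p\wedge k)=p\wedge h(k)=p\in\mathbf F_n$, so $p\wedge k\in\mathbf F_n$ by (3). Hence $p\wedge k=h(p\wedge k)=p$, that is, $p\le k$. The second equivalence follows in the same way from $h(p\vee k)=p\vee h(k)$.

If $\mathbf K$ is standard, then $h^{-1}(\mathbf F_n)=\mathbf K$, so (3) says that $\mathbf K=\mathbf F_n$.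
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Lemma~\ref{lem:exists} and its dual, applied with $\mathbf M=\mathbf H_n$ and $h=h_{\mathbf K}$, give condition (1) of Theorem~\ref{thm:C}. Hence (2) and (3) hold.
\end{proof}

\section{Elements that no bounded quotient separates from $m$}\label{sec:close}

By Remark~\ref{rem:free}, an element $k<w$ with $h_{\mathbf K}(k)=w\in\mathbf F_n$ can exist only if $w$ is not of the form $\beta_f(a)$. We first give a condition on $w$ that excludes this form, and then obtain $k$ by compactness. An element $w$ of a lattice is \emph{join irreducible} if $w=c\vee d$ implies $w=c$ or $w=d$.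

\begin{lemma}\label{lem:compact}
Let $w\in\mathbf F_n$ be join irreducible and not the least element, and suppose that $\{u\in\mathbf F_n:u<w\}$ has no greatest element. Then $\beta_f(f(w))<w$ for every bounded $f$, and there is a countable $\mathbf K\succ\mathbf F_n$ containing an element $k<w$ with $h_{\mathbf K}(k)=w$.
\end{lemma}

\begin{proof}
Let $f$ be bounded and $a=f(w)$. Then $\beta_f(a)\le w$ by Lemma~\ref{lem:bounded}(a). Suppose that $\beta_f(a)=w$. The element $a$ is not the least element of $\mathbf L_f$, for otherwise $\beta_f(a)$ would be the least element of $\mathbf F_n$. It is join irreducible: if $a=a_1\vee a_2$, then $w=\beta_f(a_1)\vee\beta_f(a_2)$ by Lemma~\ref{lem:bounded}(c), so $w=\beta_f(a_i)$ for some $i$, and $a=f(w)=a_i$ by Lemma~\ref{lem:bounded}(b). Since $\mathbf L_f$ is finite, the join $a_*$ of the elements strictly below $a$ is therefore strictly below $a$. Put $w_*=w\wedge\alpha_f(a_*)$. Since $f(w)=a\not\le a_*$, we have $w\not\le\alpha_f(a_*)$, so $w_*<w$. If $u<w$, then $f(u)\le a$, and $f(u)\not\ge a$ because $u\not\ge\beta_f(a)=w$. So $f(u)\le a_*$, and $u\le w_*$. Thus $w_*$ is the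 greatest element below $w$, contrary to the hypothesis. Hence $\beta_f(f(w))<w$.

Let $\Delta$ be the elementary diagram of $\mathbf F_n$, the set of all sentences with parameters from $\mathbf F_n$ that are true in $\mathbf F_n$; its models are, up to isomorphism, the elementary extensions of $\mathbf F_n$. Add a new constant $y_0$ and the sentences $y_0<w$ and $\beta_f(f(w))\le y_0$ for all bounded $f$. Consider finitely many of the latter, for $f_1,\dots,f_j$, and let $g$ be bounded and finer than all $f_i$. Put $v=\beta_g(g(w))$, so that $v<w$. By Lemma~\ref{lem:bounded}(b), $g(v)=g(w)$, hence $f_i(v)=f_i(w)$ and $\beta_{f_i}(f_i(w))\le v$. So $\mathbf F_n$ with $y_0=v$ satisfies $\Delta$, the sentence $y_0<w$ and the chosen sentences. By the compactness theorem there are $\mathbf K_0\succeq\mathbf F_n$ and $k\in\mathbf K_0$ with $k<w$ and $\beta_f(f(w))\le k$ for all $f$. By the downward L\"owenheim--Skolem theorem there is a countable $\mathbf K\preceq\mathbf K_0$ containing $\mathbf F_n\cup\{k\}$, and then $\mathbf F_n\preceq\mathbf K$. Lemma~\ref{lem:canonical}(a) gives $f(w)\le f_{\mathbf K}(k)\le f_{\mathbf K}(w)=f(w)$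 for all $f$, so $h_{\mathbf K}(k)=w$. Since $h_{\mathbf K}(k)\ne k$, we have $k\notin\mathbf F_n$, and the extension is proper.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:D}]
Write $x,y,z$ for $x_1,x_2,x_3$, and write $m=(x\vee y)\wedge m'$ with $m'=(x\vee z)\wedge(y\vee z)$. Note that $z\le m'$. We verify the hypotheses of Lemma~\ref{lem:compact} for $w=m$, using two observations.
\begin{enumerate}
\item[(i)] None of $x,y,z$ is below $m$. For $x\le m$ gives $x\le y\vee z$, which contradicts (G), and $m$ is symmetric in $x,y,z$.
\item[(ii)] $m\not\le x$. For $y\wedge z$ is below each of the three factors of $m$, so $m\le x$ gives $y\wedge z\le x$, which contradicts (G).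
\end{enumerate}
By (ii), $m$ is not the least element.

\emph{$m$ is join irreducible.} Suppose $m=c\vee d$ with $c,d<m$. Apply (W) to $(x\vee y)\wedge m'\le c\vee d$. Since $m\not\le c$ and $m\not\le d$, we get $x\vee y\le m$ or $m'\le m$, hence $x\le m$ or $z\le m$. This contradicts (i).

\emph{There is no greatest element below $m$.} Suppose that $m_*$ is one. We claim that $m\not\le m_*\vee x$. Otherwise (W), applied to $(x\vee y)\wedge m'\le m_*\vee x$, gives one of four cases. The case $m\le m_*$ contradicts $m_*<m$, and $m\le x$ contradicts (ii). If $x\vee y\le m_*\vee x$, then the join prime element $y$ satisfies $y\le x$ or $y\le m_*\le m$, contradicting (G) or (i). If $m'\le m_*\vee x$, then $z\le x$ or $z\le m_*\le m$, again contradicting (G) or (i). This proves the claim. Now $m_*\le m\wedge(m_*\vee x)<m$, so $m\wedge(m_*\vee x)=m_*$ by maximality. The automorphism of $\mathbf F_n$ that exchanges $x$ and $y$ fixes $m$ and therefore $m_*$, so $m\wedge(m_*\vee y)=m_*$ as well. By (SD), $m\wedge(m_*\vee x\vee y)=m_*$. But $m\le x\vee y$, so this meet equals $m$, a contradiction.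
\end{proof}

In this extension $k\in h_{\mathbf K}^{-1}(\mathbf F_n)\setminus\mathbf F_n$, so condition (3) of Theorem~\ref{thm:C} fails, and with it (1) and (2). By Theorem~\ref{thm:B}, $\mathbf K$ is not finitely generated.

\begin{remark}\label{rem:p}
Lemma~\ref{lem:compact} also applies to the element $p=x\wedge(y\vee z)$ of Section~\ref{sec:small}, with $x,y,z$ as above. By (G), $p\not\le y$, $p\not\le z$, and none of $x,y,z$ is below $p$. In particular $p$ is not the least element. If $p=c\vee d$ with $c,d<p$, then (W) gives $x\le p$ or $y\vee z\le p$, which is false. If $p_*$ is a greatest element below $p$ and $p\le p_*\vee y$, then (W) gives $p\le p_*$, or $p\le y$, or $x\le p_*\vee y$, or $z\le y\vee z\le p_*\vee y$; the last two would put $x$ or $z$ below $p$ or below $y$. All four are false, so $p\wedge(p_*\vee y)=p_*$, and $p\wedge(p_*\vee z)=p_*$ by exchanging $y$ and $z$. Then (SD) gives $p=p\wedge(p_*\vee y\vee z)=p_*$, a contradiction. So $\beta_f(f(p))<p$ for all bounded $f$. By Lemma~\ref{lem:bounded}(b), $p=\beta_f(a)$ would force $a=f(p)$, so $p$ is not of the form $\beta_f(a)$.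
\end{remark}

\begin{remark}\label{rem:universal}
In the general statement of Theorem~\ref{thm:A}, the $\forall\exists$-sentences cannot be replaced by the universal sentences $\forall\bar y\,\psi$ with $\psi$ quantifier-free. Let $\mathbf K$ and $k$ be as in Proposition~\ref{prop:D}, and let $\mathbf K'$ be the sublattice of $\mathbf K$ generated by $x_1,\dots,x_n,k$. It is finitely generated and properly contains $\mathbf F_n$. The image $h_{\mathbf K}(\mathbf K')$ is generated by $x_1,\dots,x_n,m$, so the restriction of $h_{\mathbf K}$ is a retraction of $\mathbf K'$ onto $\mathbf F_n$. A universal sentence with parameters that is true in $\mathbf F_n$ holds in $\mathbf K$ and passes to the sublattice $\mathbf K'$. For this retraction, Lemma~\ref{lem:exists} shows that $b_m$ exists in $\mathbf K'$, and $b_m\le k<m$. So the conclusion of Lemma~\ref{lem:value} fails, and what $\mathbf K'$ lacks is the witnesses $c,d$ for one of the sentences transferred in its proof.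
\end{remark}

\begin{thebibliography}{9}

\bibitem{FJN}
Freese, Je\v{z}ek and Nation, \emph{Free Lattices}.

\bibitem{NP}
J.B. Nation and Gianluca Paolini, \emph{Elementary Properties of Free Lattices}, arXiv:2310.03366 (2023).

\end{thebibliography}
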